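# Surfaces that meet arbitrarily often in pinched negatively curved 4-manifolds

Throughout, surfaces are closed, oriented and connected unless a boundary is mentioned, and $M$ is a complete oriented Riemannian 4-manifold, connected, not assumed compact. For $[Q],[P]\in H_2(M,\mathbb Z)$ the intersection number $\langle[Q],[P]\rangle$ is the signed count of meeting points of transverse representatives. It is symmetric and depends only on the classes.

## 1. A torus can be pushed off everything

Suppose the sectional curvature of $M$ satisfies $0>a\ge K_M\ge -1$, and two classes in $H_2(M,\mathbb Z)$ are carried by surfaces of small genus. Must their intersection number be small? To measure "small genus", put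
$$\|[W]\|=\min\{|\chi(W)|\;:\; w:W\to M \text{ a closed oriented connected surface representing }[W]\}.$$
The representative is any map, not necessarily an embedding. The question is whether there is a function $D(\cdot,\cdot,\cdot)$ with
$$|\langle[Q],[P]\rangle|\le D(\|[Q]\|,\|[P]\|,a)\tag{1}$$
for all such $M$ and all classes.

Two examples of the norm. The zero class has norm $0$, since a constant map of a torus represents it. And since $\chi=2-2g$, the norm takes only even values. A subtle point: $|\chi|=2$ occurs both for the sphere and for genus $2$. If $K_M\le0$, the universal cover of $M$ is contractible, so spheres are null-homotopic and represent the zero class, which has norm $0$. Hence in nonpositive curvature every norm is $0$, realized by a torus, or $2g-2$, realized by a surface of genus $g\ge2$.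

We start with norm $0$, where (1) holds in the strongest possible form and no lower curvature bound is needed.

**Theorem B.** Let $M$ be complete, oriented, with $K_M\le a<0$. If $\|[Q]\|=0$, then $\langle [Q],[P]\rangle=0$ for all $[P]$.

**Textbook facts.** Write $M=X/\Gamma$ with $X$ a Hadamard manifold (complete, simply connected, $K\le 0$) and $\Gamma$ its group of deck transformations, and put $\mu=\sqrt{|a|}$. Since $K\le a=-\mu^2$, triangles in $X$ are at least as thin as their comparison triangles in the hyperbolic plane $\mathbb H^2_a$ of curvature $a$; in particular $X$ is Gromov-hyperbolic. $X\cup\partial X$ is compact, and two distinct points of $\partial X$ are joined by exactly one geodesic. For an isometry $\delta$ of $X$ the displacement $d_\delta(x)=d(x,\delta x)$ is a convex function. Either $d_\delta$ attains the minimum $0$ ($\delta$ has a fixed point), or it attains a positive minimum ($\delta$ is *axial*: it translates a geodesic, its axis), or it attains no minimum ($\delta$ is *parabolic*). In the upper half-plane, $\zeta\mapsto2\zeta$ is axial and $\zeta\mapsto\zeta+1$ is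 parabolic. For a ray $\gamma$ ending at $\xi\in\partial X$, the *Busemann function* is $b(x)=\lim_{n\to\infty}(d(x,\gamma(n))-n)$. It is 1-Lipschitz, and changing the ray changes $b$ by a constant. For $\xi=\infty$ in the upper half-plane, $b=-\log(\text{height})$, up to a constant.

*Proof of Theorem B.* Let $f:T^2\to M$ represent $[Q]$ and let $A=f_*\pi_1(T^2)\subset\Gamma$.

**Step 1: reduce to $A\cong\mathbb Z^2$.** $\Gamma$ acts freely, and a finite-order isometry of $X$ has a fixed point (Cartan), so $\Gamma$ is torsion-free. Hence $A$, an abelian group with two generators, is $0$, $\mathbb Z$ or $\mathbb Z^2$. In the first two cases $\mathbb Z^2\to A\to\Gamma$ is induced by a composition $T^2\to S^1\to M$ (or through a point). As $M$ is aspherical, $f$ is homotopic to that composition, and $[Q]=0$ because $H_2(S^1)=0$. From now on $A\cong\mathbb Z^2$.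

**Step 2: no nontrivial element of $A$ is axial.** Two axes of an axial $\delta$ stay at bounded distance, so they have the same endpoints and coincide. As $A$ commutes with $\delta$, it preserves the axis. It acts there freely and properly discontinuously; a reflection of a line has a fixed point, so $A$ acts by translations, as a discrete subgroup of $\mathbb R$. This forces $A\cong\mathbb Z$, a contradiction. So every nontrivial $\delta\in A$ is parabolic.

**Step 3: $A$ fixes a point $\xi\in\partial X$.** We use that a parabolic isometry has exactly one fixed point at infinity when $K\le a<0$ (Eberlein–O'Neill, *Visibility manifolds*; Ballmann–Gromov–Schroeder, *Manifolds of Nonpositive Curvature*, §6). Here is an argument. For $c>\inf d_\delta$ the set $X_c=\{d_\delta\le c\}$ is closed, convex, $\delta$-invariant and nonempty. It is unbounded, since otherwise $d_\delta$ would attain a minimum on the compact set $X_c$. So the sets $\partial X_c\subset\partial X$ of limit points are nonempty, compact and nested, and $\bigcap_c\partial X_c\neq\emptyset$. If this intersection contained two points,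 then each $X_c$ would contain the rays from any of its points to both of them (limits of segments in $X_c$), hence also the geodesic joining the two points (a limit of segments between the rays). On that geodesic $d_\delta=\inf d_\delta$, a contradiction. So the intersection is one point $\xi$, and $\delta\xi=\xi$. If $\delta$ fixed another point $\xi'$, it would preserve the geodesic from $\xi$ to $\xi'$ with its direction, hence translate it or fix it pointwise. Neither is possible for a parabolic isometry. Finally, elements of $A$ commuting with $\delta$ permute the fixed points of $\delta$, so all of $A$ fixes $\xi$.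

**Step 4: $A$ preserves the Busemann function $b$ at $\xi$.** For $\delta\in A$ we have $b\circ\delta=b+k(\delta)$ with a constant $k(\delta)$, and $k(\delta^n)=nk(\delta)$. Suppose $k(\delta)\ne0$. As $b$ is 1-Lipschitz, $|n||k(\delta)|\le d(x,\delta^nx)\le|n|\,d(x,\delta x)$, so $n\mapsto\delta^nx$ is a quasi-geodesic. By the Morse lemma it converges, as $n\to\pm\infty$, to two distinct points of $\partial X$. Both are fixed by $\delta$, contradicting Step 3.

**Step 5: flow toward $\xi$.** Let $\varphi_T(x)$ be the point at distance $T$ from $x$ on the ray $[x,\xi)$. The function $T\mapsto d(\varphi_Tx,\varphi_Tx')$ is convex and bounded, so it is nonincreasing. Thus $\varphi_T$ is 1-Lipschitz, and $\varphi_T(x)$ is jointly continuous in $(T,x)$. It commutes with $A$ because $A$ fixes $\xi$. Let $\tilde f:\mathbb R^2\to X$ be a lift of $f$. Then $\varphi_T\circ\tilde f$ is equivariant, so it induces a map $f_T:T^2\to M$ homotopic to $f$.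

Points on one horosphere converge under $\varphi_T$: if $b(x)=b(x')$, then
$$d(\varphi_Tx,\varphi_Tx')\le\tfrac{2}{\mu}\sinh\!\big(\tfrac{\mu}{2}d(x,x')\big)\,e^{-\mu T}.\tag{2}$$
To see this, let $y_n=\gamma(n)$ run to $\xi$ along a ray, and take comparison triangles $\bar x,\bar x',\bar y_n$ in $\mathbb H^2_a$ with $\bar x,\bar x'$ kept fixed. Since $d(x,y_n)-d(x',y_n)\to b(x)-b(x')=0$, a subsequence of $\bar y_n$ converges to an ideal point for which $\bar x,\bar x'$ lie on one horocycle. The points at distance $T$ from $x$ and $x'$ on $[x,y_n]$ and $[x',y_n]$ are no farther apart than their comparison points. In the limit, $d(\varphi_Tx,\varphi_Tx')\le d(\varphi_T\bar x,\varphi_T\bar x')$. Now put the ideal point at $\infty$ in the upper half-plane with metric $\mu^{-2}(dX^2+d\rho^2)/\rho^2$ and the horocycle at height $1$. If $\ell$ is the horizontal separation, then $\sinh(\mu d(x,x')/2)=\ell/2$. After time $T$ the height is $e^{\mu T}$, and the horizontal segment has length $\ell e^{-\mu T}/\mu$. This is (2).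

**Step 6: the torus leaves every compact set.** Fix $1\ne\delta\in A$. By Step 4, $b(\delta x)=b(x)$, so (2) applies with $x'=\delta x$. The quantity $d(\tilde f(p),\delta\tilde f(p))$ is bounded for $p$ in a compact fundamental domain, hence for all $p$ because $A$ is abelian. So $d(\varphi_T\tilde f(p),\delta\varphi_T\tilde f(p))\to0$ uniformly in $p$. Through every point of $f_T(T^2)$ there is therefore a non-contractible loop of length tending to $0$ uniformly. On a compact subset of $M$ the injectivity radius is bounded below, so short loops through its points are contractible. Hence $f_T(T^2)$ misses any given compact set for large $T$. Apply this to the image of a representative of $[P]$: the two representatives are disjoint, and $\langle[Q],[P]\rangle=0$. $\blacksquare$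

## 2. What changes from genus two on

The proof used that $\pi_1$ of the torus is abelian: a common fixed point at infinity gives a direction in which to push. A surface group of genus $\ge2$ mapped injectively offers no such direction, so intersections can be expected. Can they at least be bounded?

There is a known result in constant curvature, stated in M. Kapovich, "Intersection pairing on hyperbolic 4-manifolds", arXiv:2510.16848 (2025), which is also the source of question (1). There is a function $C(\cdot,\cdot)$ such that for any complete hyperbolic 4-manifold $M$ and classes represented by *incompressible* maps $\sigma_j:\Sigma_j\to M$ (that is, $\sigma_{j*}$ is injective on $\pi_1$), $|\langle[\sigma_1],[\sigma_2]\rangle|\le C(|\chi(\Sigma_1)|,|\chi(\Sigma_2)|)$. (For example, $\Sigma\times\{0\}\subset\Sigma\times\mathbb R^2$ is incompressible; a map factoring through a circle is not, once the genus is positive.)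

The answer to (1) is nevertheless **no**.

**Theorem A.** Let $a\in(-1,0)$, let $N\ge 1$ be an integer and let $g_1,g_2\ge 2$. There is a complete oriented Riemannian 4-manifold $M$ with $a\ge K_M\ge -1$, and there are embedded $\pi_1$-injective closed oriented connected surfaces $Q,P\subset M$ of genus $g_1,g_2$, such that
$$\|[Q]\|=2g_1-2,\quad \|[P]\|=2g_2-2,\quad |\langle[Q],[P]\rangle|=N,\quad \langle[Q],[Q]\rangle=\langle[P],[P]\rangle=0 .$$

Assume Theorem A for the moment; it has these consequences.

- *No function $D$ exists.* Fix $a\in(-1,0)$ and $g_1=g_2=2$. Then (1) would give $N\le D(2,2,a)$ for every $N$.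
- *A dichotomy.* For $a\in(-1,0)$ and even $q,p\ge0$, the supremum of $|\langle[Q],[P]\rangle|$ over all $M$ with $a\ge K_M\ge-1$ and all classes with $\|[Q]\|=q$, $\|[P]\|=p$ is $0$ if $\min(q,p)=0$ (Theorem B) and $+\infty$ otherwise (Theorem A with $q=2g_1-2$, $p=2g_2-2$).
- *Incompressibility does not help.* The constant-curvature theorem for incompressible maps fails for every pinching constant $a\in(-1,0)$, however close to $-1$.
- *Self-intersections are unbounded too.* Remove a small disc from $Q$ and from $\pm P$ and join the boundaries by a tube along an arc. This represents $[Q]\pm[P]$ by a connected surface of genus $g_1+g_2$, and $\langle[Q]\pm[P],[Q]\pm[P]\rangle=\pm2\langle[Q],[P]\rangle$. For $g_1=g_2=2$ the genus is $4$.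

Before building the examples, let us see how a sensible person would try to prove (1). The attempt proves something, and it shows where counterexamples must live.

**Theorem C.** For each $\varepsilon>0$ there is $C(\varepsilon)$ such that, if $M$ is a complete oriented 4-manifold with $0>a\ge K_M\ge-1$ and injectivity radius $\ge\varepsilon$, then $|\langle[Q],[P]\rangle|\le C(\varepsilon)\,a^{-2}\,\|[Q]\|\,\|[P]\|$ for all classes.

## 3. Area times a bounded dual form

The plan for Theorem C: negative curvature bounds the area of a good representative by its Euler characteristic, and the intersection number is the integral over $W\times W'$ of a closed 4-form on $M\times M$ concentrated near the diagonal. If the form is bounded, we are done. By Theorem B we may assume both norms are $\ge2$, so each class has a representative of genus $g\ge2$ with $2g-2$ equal to the norm.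

**Step 1: representatives of small area.** The purpose is to represent $[Q]$ by a map $q$ with
$$\mathrm{Area}(q)\le3\pi\|[Q]\|/|a|.\tag{3}$$
Take a triangulation of $W$ with one vertex and $F$ triangles (triangles may have their vertices identified). From $1-\frac32F+F=2-2g$ we get $F=4g-2$. Lift the given map to an equivariant map $\widetilde W\to X$. Keep it on vertices, replace each edge by the geodesic segment with the same endpoints, and replace each triangle by the geodesic cone from one of its vertices $p$ over the opposite side $\sigma$, choosing cone vertices equivariantly. The geodesic homotopy from the old map to the new one is equivariant, so the new map $q:W\to M$ is homotopic to the old one. In affine coordinates on the triangle, the cone has the form $(s,s\tau)\mapsto\exp_p(s\,\eta(\tau))$ with $\eta=\exp_p^{-1}\sigma$ smooth on $[0,1]$. This is Lipschitz, and smooth off the vertex. So $q$ is Lipschitz and piecewise smooth.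

*Each triangle has area at most $\pi/|a|$.* If the three vertices lie on one geodesic, the image is in a geodesic and has area $0$. Otherwise $\sigma$ avoids $p$ and is nowhere tangent to a geodesic ray from $p$, since tangent geodesics coincide. Write $\sigma(\tau)=\exp_p(\ell(\tau)v(\tau))$ with $|v|=1$; then $v'(\tau)\neq0$. The map $(r,\tau)\mapsto\exp_p(rv(\tau))$ has $\tau$-derivative the Jacobi field $J$ along the ray with $J(0)=0$, $J'(0)=v'(\tau)$. It is orthogonal to the ray (Gauss lemma) and nonzero for $r>0$ (no conjugate points). So away from $p$ the cone is immersed, with induced metric $dr^2+j^2d\tau^2$, $j=|J|$, which is smooth up to $r=0$, and $j_r(0,\tau)=|v'|\ge0$. The curves $\tau=\mathrm{const}$ are geodesics of $X$, so the second fundamental form satisfies $\mathrm{II}(\partial_r,\partial_r)=0$. The Gauss equation then gives intrinsic curvature $-j_{rr}/j\le a$, that is, $j_{rr}\ge|a|j$.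

The side $\sigma=\{r=\ell(\tau)\}$ is a geodesic of $X$, hence of the induced metric. Let $\vartheta\in(0,\pi)$ be its angle with $\partial_r$, so that its unit tangent is $\cos\vartheta\,\partial_r+\sin\vartheta\,\partial_\tau/j$. Since $\nabla\partial_r=j_r\,d\tau\otimes\partial_\tau/j$, the geodesic equation reads $d\vartheta=-j_r\,d\tau$ along $\sigma$. Therefore
$$|a|\,\mathrm{Area}\le\iint j_{rr}\,dr\,d\tau=\int\big(j_r(\ell(\tau),\tau)-j_r(0,\tau)\big)d\tau\le\int j_r(\ell(\tau),\tau)\,d\tau=\vartheta_{\rm start}-\vartheta_{\rm end}\le\pi .$$
Summing, $\mathrm{Area}(q)\le(4g-2)\pi/|a|$. With $n=\|[Q]\|=2g-2\ge2$ we have $4g-2=2n+2\le3n$, which gives (3). Let $p$ (no longer a cone vertex) denote the map obtained in the same way for $[P]$, with domain $W'$.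

**Step 2: an angular form on $TM\setminus0$.** We need a 3-form $\psi$ on $TM\setminus 0$ of integral $1$ over fibre spheres, with $d\psi$ pulled back from $M$, and with explicit size. This is Chern's global angular form; let us verify it in rank 4. In a local oriented orthonormal frame let $\omega_{ij}$ be the connection forms, $\Omega_{ij}=d\omega_{ij}+\sum_k\omega_{ik}\wedge\omega_{kj}$, $\nu^i=v^i/|v|$, and $\nabla\nu^i=d\nu^i+\sum_j\omega_{ij}\nu^j$. Put
$$\Pi_0=\sum\epsilon_{ijkl}\,\nu^i\nabla\nu^j\nabla\nu^k\nabla\nu^l,\qquad \Pi_1=\sum\epsilon_{ijkl}\,\nu^i\nabla\nu^j\,\Omega_{kl},\qquad \psi=\tfrac1{24\pi^2}(2\Pi_0+3\Pi_1).$$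
These do not depend on the frame. At a given point choose the frame with $\omega=0$ there and $\nu=(0,0,0,1)$ there. At that point $\sum\nu^i\nabla\nu^i=0$ gives $\nabla\nu^4=0$; also $d\nu^i=\nabla\nu^i$, $d(\nabla\nu^i)=\Omega_{i4}$, and $d\Omega_{ij}=0$ (Bianchi). Write $\theta_i=\nabla\nu^i$ for $i\le3$ and
$$S=\sum_{j,k,l\le3}\epsilon_{jkl4}\,\theta_j\theta_k\Omega_{l4},\qquad B=\sum_{j,k,l\le3}\epsilon_{jkl4}\,\Omega_{jk}\Omega_{l4}=\tfrac14\sum\epsilon_{ijkl}\,\Omega_{ij}\Omega_{kl}.$$
In $d\Pi_0$ the term $\sum\epsilon_{ijkl}\nabla\nu^i\nabla\nu^j\nabla\nu^k\nabla\nu^l$ vanishes since one index is $4$. The three terms with a second derivative are equal, and $\epsilon_{4jkl}=-\epsilon_{jkl4}$, so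
$$d\Pi_0=3\sum\epsilon_{4jkl}\,\Omega_{j4}\theta_k\theta_l=-3S .$$
In $d\Pi_1$, the term $\sum\epsilon_{ijkl}\nabla\nu^i\nabla\nu^j\Omega_{kl}$ equals $2S$ (one of $k,l$ must be $4$), and the other term is $\sum\epsilon_{4jkl}\Omega_{j4}\Omega_{kl}=-B$. So $d\Pi_1=2S-B$, and
$$d\psi=\tfrac{1}{24\pi^2}(-6S+6S-3B)=-\tfrac{1}{8\pi^2}B=-\pi^*e,\qquad e=\tfrac{1}{32\pi^2}\sum\epsilon_{ijkl}\Omega_{ij}\Omega_{kl}.$$
On a fibre, $\Pi_1$ restricts to $0$ and $\Pi_0$ to $6$ times the volume form of the unit sphere $S^3$, pulled back by $v\mapsto v/|v|$ (at $\nu=e_4$ it is $-6\theta_1\theta_2\theta_3$, and $(e_4,e_1,e_2,e_3)$ is an odd permutation of the frame, so with outward normal first the sign is $+$). As $\mathrm{vol}(S^3)=2\pi^2$, the fibre integral of $\psi$ is $\frac{2\cdot12\pi^2}{24\pi^2}=1$.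

**Step 3: a bounded form supported near the zero section.** Let $r=\frac12\min(\varepsilon,1)$, and let $\beta:[0,\infty)\to[-1,0]$ be a fixed smooth function with $\beta=-1$ on $[0,\frac13]$ and $\beta=0$ on $[\frac23,\infty)$. Put
$$\Theta=d\big(\beta(|v|/r)\,\psi\big)=d\beta(|v|/r)\wedge\psi-\beta(|v|/r)\,\pi^*e .$$
Near the zero section $\Theta=\pi^*e$, so $\Theta$ is smooth and closed on $TM$ with support in $|v|\le\frac23r$. It is a Thom form (Bott–Tu, *Differential Forms in Algebraic Topology*). Use on $TM$ the connection metric: a tangent vector with horizontal part $\mathbf h$ and vertical part $\mathbf k$ has squared norm $|\mathbf h|^2+|\mathbf k|^2$. Then $|d|v||=1$. The form $\nabla\nu$ vanishes on horizontal vectors and has size at most $1/|v|\le3/r$ where $d\beta\neq0$. And $\Omega$, $e$ are bounded by universal constants, because $|K|\le1$ bounds the curvature tensor. Hence $|\Theta|\le C_1(r)$, a constant depending on $r$ only.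

**Step 4: transport to $M\times M$.** Since $2r\le\varepsilon$, the map $\mathcal E(x,v)=(x,\exp_xv)$ is a diffeomorphism from $\{|v|<2r\}$ onto $\{d<2r\}\subset M\times M$. We bound $d\mathcal E^{-1}$. We have $d\mathcal E(\mathbf h,\mathbf k)=(\mathbf h,J(1))$, where $J$ is the Jacobi field along $\sigma\mapsto\exp_x(\sigma v)$, $0\le\sigma\le1$, with $J(0)=\mathbf h$, $J'(0)=\mathbf k$. Split $J=J_1+J_2$ with $J_1(0)=\mathbf h$, $J_1'(0)=0$, $J_2(0)=0$, $J_2'(0)=\mathbf k$.

- As $-1\le K\le0$ and $|v|\le1$, the operator $R(\cdot,v)v$ is symmetric with eigenvalues in $[-1,0]$, so $|J_1''|\le|J_1|$. In a parallel frame, $|J_1(\sigma)|\le|\mathbf h|+\int_0^\sigma(\sigma-s)|J_1(s)|\,ds$. Iterating this inequality gives $|J_1(\sigma)|\le|\mathbf h|\cosh\sigma$, so $|J_1(1)|\le\cosh(1)|\mathbf h|$.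
- As $K\le0$, $|J_2|$ is convex with initial slope $|\mathbf k|$, so $|J_2(1)|\ge|\mathbf k|$.

Hence $|\mathbf k|\le|J(1)|+\cosh(1)|\mathbf h|$, and $d\mathcal E^{-1}$ is universally bounded. So $\Upsilon=(\mathcal E^{-1})^*\Theta$, extended by $0$, is a smooth closed 4-form on $M\times M$ whose comass is at most some $C_2(\varepsilon)$. (The comass is the largest value on unit simple 4-vectors at a point. For instance $dx_1dx_2+dx_3dx_4$ on $\mathbb R^4$, in degree 2, has comass $1$: on the 2-vector of orthonormal $v,w$ its value is $\langle \mathbf Jv,w\rangle$, up to sign, for a complex structure $\mathbf J$ that is an isometry.)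

**Step 5: $\Upsilon$ counts intersections.** Let $q',p'$ be smooth and transverse, and put $F=q'\times p':W\times W'\to M\times M$. It meets the diagonal in finitely many points. Away from these, $F^*\Upsilon=d\,F^*(\mathcal E^{-1})^*(\beta\psi)$. By Stokes on the complement of small balls, and since $\beta=-1$ near the diagonal,
$$\int F^*\Upsilon=\sum\lim_{\delta\to0}\int_{\{|v|=\delta\}}\psi ,$$
with $v$ now the vertical coordinate of $\mathcal E^{-1}\circ F$, a local diffeomorphism to $\mathbb R^4$ near each point. On the sphere $|v|=\delta$ we have $\nabla\nu=d\nu+O(1)$ with $d\nu=O(1/\delta)$, and the 3-volume is $O(\delta^3)$. So all terms of $\psi$ except $\frac{2}{24\pi^2}\sum\epsilon_{ijkl}\nu^id\nu^jd\nu^kd\nu^l$ contribute $O(\delta)$, and the limit is the local degree $\pm1$ of $v$. To first order $v$ is $dp'-dq'$, and $\det(-dq',dp')=\det(dq',dp')$ because $q'$ contributes two columns. So the sign is the local intersection sign, and $\int F^*\Upsilon=\pm\langle[Q],[P]\rangle$ with at most a universal sign.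

For smooth maps the integral depends only on the homotopy classes. For our Lipschitz maps $q,p$, smooth approximations $q_\nu,p_\nu$ obtained by mollification converge uniformly, with uniformly bounded derivatives converging almost everywhere. So $\int(q_\nu\times p_\nu)^*\Upsilon\to\int(q\times p)^*\Upsilon$, while the left side is constant for large $\nu$. Therefore
$$|\langle[Q],[P]\rangle|=\Big|\int_{W\times W'}(q\times p)^*\Upsilon\Big|\le C_2(\varepsilon)\,\mathrm{Area}(q)\,\mathrm{Area}(p)\le9\pi^2C_2(\varepsilon)\,a^{-2}\,\|[Q]\|\,\|[P]\|.\qquad\blacksquare$$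

**Where this stops.** The area bound (3) needs no injectivity radius. The form does: $\mathcal E$ is a diffeomorphism only below the injectivity radius, which caps $r$, and the bound obtained for $\Theta$ is of order $r^{-4}$. So examples with $N\to\infty$, with fixed norms and fixed $a$, can only fail in the thin part: their injectivity radii must tend to $0$. We should look for intersections where $M$ is thin.

## 4. Two circles in a thin flat torus

The simplest thin region of a hyperbolic 4-manifold is a product. Let $U=\{(z,t):t>0\}$ with $h=t^{-2}(dz^2+dt^2)$, let $\Lambda\subset\mathbb R^2$ be a lattice, and take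
$$U\times(\mathbb R^2/\Lambda),\qquad t^{-2}(dz^2+dt^2+dx^2+dy^2),$$
which is hyperbolic and thin for large $t$. If $C_1,C_2\subset\mathbb R^2/\Lambda$ are closed geodesics of primitive classes $\alpha_1,\alpha_2\in\Lambda$, and $\kappa_1,\kappa_2\subset U$ are two arcs crossing once, then the annuli $\kappa_1\times C_1$ and $\kappa_2\times C_2$ meet in $|C_1\cap C_2|$ points. In a flat torus this can be any number.

**The lattice.** Fix $N\ge1$ and let
$$V=7,\quad s=\tfrac12\log(VN)>0,\quad c=\sqrt{V/N},\quad \Lambda=c\,\{(m,n)\in\mathbb Z^2: m\equiv n \bmod N\},$$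
$$\alpha_1=(e^s,0)=c(N,0),\qquad \alpha_2=(0,e^s)=c(0,N).$$
We use repeatedly $ce^{-s}=1/N$, $ce^s=V$, $cN=e^s$. The area of $\mathbb R^2/\Lambda$ is $c^2N=V$. The vectors $\alpha_i$ are primitive, since $c(N/k,0)\in\Lambda$ forces $N\mid N/k$. Let $C_1=\{y=0\}$ and $C_2=\{x=0\}$ in $\mathbb R^2/\Lambda$, embedded circles of classes $\alpha_1,\alpha_2$. A point of $C_1\cap C_2$ is $(x,0)\equiv(0,y)$, that is, $(x,-y)=c(m,n')$ with $m\equiv n'\bmod N$. As a point of $C_1=\mathbb R/cN\mathbb Z$ it is determined by $m\bmod N$, and every $m$ occurs (take $n'=m$). Hence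
$$|C_1\cap C_2|=N.\tag{4}$$
For $N=2$ the two points are $(0,0)$ and $(c,0)\equiv(0,c)$.

**Closing up the annuli.** To turn annuli into closed surfaces, we want to cap their ends by one-holed surfaces. A circle with translation $X\mapsto X+1$ in hyperbolic space is exactly the cusp of a punctured hyperbolic surface. So we look for a standard tube around the end: rescale so that $\alpha_1$ becomes the translation $X\mapsto X+1$ (homotheties of $(z,t,x,y)$ are isometries), let $Y$ be the perpendicular torus coordinate, and let $\rho^2=Y^2+(z-z_1)^2+t^2$. Inside the tube $\{\rho<3\}/\langle X\mapsto X+1\rangle$ we will cut and paste.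

**The obstruction in constant curvature.** The rows of the lattice parallel to $\alpha_1$ have $Y$-spacing $V/|\alpha_1|^2$ after rescaling, where now $\Lambda$ is any lattice and $V$ its covolume. The tube, with $|Y|<3$, embeds if and only if this spacing is at least $6$: $V\ge6|\alpha_1|^2$. For the other annulus, $V\ge6|\alpha_2|^2$. But then
$$|C_1\cap C_2|=\frac{|\det(\alpha_1,\alpha_2)|}{V}\le\frac{|\alpha_1||\alpha_2|}{V}\le\frac16,$$
so the circles do not cross at all. With $\rho<R$ in place of $\rho<3$ the bound is $1/(2R)$, again independent of $\Lambda$. Concretely, for $N=1$ our lattice is $\sqrt7\,\mathbb Z^2$ with $V/|\alpha_i|^2=1<6$. For $\alpha_1$ to be capped it must be short relative to $\sqrt V$. For $\alpha_2$ likewise. Two short vectors of a lattice of large covolume do not cross.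

**The way past.** The two cappings happen at different points of $U$. Let the torus change shape from place to place: apply $\mathrm{diag}(e^u,e^{-u})$ to the torus metric, with $u$ a function on $U$. The area stays $V$, but $\alpha_1$ has length $e^{u}e^s$ and $\alpha_2$ has length $e^{-u}e^s$. Where $u=-s$ the vector $\alpha_1$ has length $1$ and row spacing $V=7\ge6$; where $u=s$ the same holds for $\alpha_2$. The crossing number $N$ is topological and does not notice. The price is curvature different from $-1$. But the hyperbolic plane $U$ is large, and $u$ can go from $-s$ to $s$ over a distance proportional to $s$, with derivatives as small as we like.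

## 5. Shearing the torus slowly

For smooth $u:U\to\mathbb R$ let $M_0=U\times(\mathbb R^2/\Lambda)$ with
$$g=t^{-2}\left(dz^2+dt^2+e^{2u}dx^2+e^{-2u}dy^2\right).\tag{5}$$

**Completeness of $M_0$.** We use that a Riemannian manifold is complete if every half-open curve of finite length converges. Such a curve in $M_0$ projects to a curve of finite length in the complete surface $(U,h)$, so it stays over a compact set, whose preimage in $M_0$ is compact. Hence it converges.

**Curvature.** The goal is to show that $K$ is near $-1$ when $du$ and $\mathrm{Hess}\,u$ are small. Put $f_0=-\log t$, $F_1=e^{f_0+u}$, $F_2=e^{f_0-u}$, so that $g=h+F_1^2dx^2+F_2^2dy^2$. For lifts $X,Y$ of vector fields on the base $U$, Koszul's formula gives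
$$\nabla_X\partial_x=\tfrac{XF_1}{F_1}\partial_x,\qquad \nabla_{\partial_x}\partial_x=-F_1\nabla F_1,\qquad \nabla_{\partial_x}\partial_y=0,$$
and similarly for $y$, while $\nabla_XY$ is the covariant derivative of the base. Hence
$$R(X,\partial_x)\partial_x=\nabla_X(-F_1\nabla F_1)-\nabla_{\partial_x}\!\big(\tfrac{XF_1}{F_1}\partial_x\big)=-(XF_1)\nabla F_1-F_1\nabla_X\nabla F_1+(XF_1)\nabla F_1=-F_1\nabla_X\nabla F_1,$$
$$R(\partial_x,\partial_y)\partial_y=\nabla_{\partial_x}(-F_2\nabla F_2)=-F_2\,\tfrac{\langle\nabla F_1,\nabla F_2\rangle}{F_1}\,\partial_x .$$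
With unit fibre vectors $e_1=\partial_x/F_1$, $e_2=\partial_y/F_2$ this reads
$$\langle R(X,e_i)e_i,Y\rangle=-\tfrac{1}{F_i}\mathrm{Hess}F_i(X,Y),\qquad \langle R(e_1,e_2)e_2,e_1\rangle=-\tfrac{\langle\nabla F_1,\nabla F_2\rangle}{F_1F_2}.$$
The reflections $x\mapsto2x_0-x$ and $y\mapsto2y_0-y$ are local isometries. So the slices $\{x,y\text{ constant}\}$ are totally geodesic, of curvature $-1$, and components of $R$ with an odd number of $e_1$'s or of $e_2$'s vanish. Recall that the curvature operator is the symmetric operator on $\Lambda^2TM_0$ given by $\langle\mathcal R(X\wedge Y),Z\wedge W\rangle=\langle R(X,Y)W,Z\rangle$, with $K$ of a plane being its value on the unit simple bivector of the plane; for hyperbolic space it is $-I$. By the vanishing just noted, it is block diagonal on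
$$\Lambda^2TB\oplus(TB\wedge e_1)\oplus(TB\wedge e_2)\oplus\langle e_1\wedge e_2\rangle,\qquad TB=\text{tangent space of the base.}$$
Now $\mathrm{Hess}(e^f)/e^f=\mathrm{Hess}f+df\otimes df$. For $f_0$ use $\varrho=\log t$, $h=d\varrho^2+e^{-2\varrho}dz^2$: then $\mathrm{Hess}(e^{-\varrho})=e^{-\varrho}d\varrho^2+(-e^{-\varrho})(-e^{-2\varrho})dz^2=e^{-\varrho}h$, that is, $\mathrm{Hess}f_0+df_0\otimes df_0=h$; and $|df_0|=1$. So the blocks are
$$-1,\qquad-(I+E_1),\qquad-(I+E_2),\qquad-\langle df_0+du,df_0-du\rangle=-(1-|du|^2),$$
$$E_{1,2}=\pm\left(\mathrm{Hess}\,u+df_0\otimes du+du\otimes df_0\right)+du\otimes du .$$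
If $|du|\le\eta$ and $|\mathrm{Hess}\,u|\le\eta\le1$ (operator norms for $h$), then $|E_i|\le\eta+2\eta+\eta^2\le4\eta$ and $|du|^2\le\eta$. So all eigenvalues of the curvature operator, hence all sectional curvatures, lie in
$$[-1-4\eta,\,-1+4\eta].\tag{6}$$

**Choice of $u$.** We need $u=-s$ near two places, $u=s$ near two others, and small derivatives. Let $\eta=\frac{1-|a|}{4(1+|a|)}\in(0,\tfrac14)$. Let $\theta:\mathbb R\to[0,1]$ be smooth with $\theta=1$ on $(-\infty,\frac13]$, $\theta=0$ on $[\frac23,\infty)$, and $c_0=\max(\sup|\theta'|,\sup|\theta''|)$. Put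
$$L=\max(1,4sc_0/\eta),\qquad R_0=3e^L,\qquad z_j=4jR_0\quad(j=1,2,3,4).$$
Let $H_j=\{(z-z_j)^2+t^2\le9\}\subset U$, a hyperbolic half-plane, let $\delta_j$ be the $h$-distance to $H_j$, and put $w_j=\theta(\delta_j/L)$.

Outside $H_j$ we have $h=d\delta_j^2+\cosh^2\delta_j\,dl^2$, so $\mathrm{Hess}\,\delta_j=\tanh\delta_j\cdot\cosh^2\delta_j\,dl^2$ has norm $\tanh\delta_j\le1$. As $w_j=1$ near $H_j$, it is smooth, with $|dw_j|\le c_0/L$ and $|\mathrm{Hess}\,w_j|\le c_0/L^2+c_0/L\le2c_0/L$. In polar coordinates about $z_j$, with $z-z_j+it=re^{i\alpha}$, we have $h=\sin^{-2}\alpha\,((d\log r)^2+d\alpha^2)$, so $\log r$ is 1-Lipschitz. Where $w_j\ne0$ we have $\delta_j\le\frac23L$, so $r\le3e^{2L/3}<R_0$. Hence $\operatorname{supp}w_j$ lies in the half-disc of radius $R_0$ about $z_j$, and these half-discs are pairwise disjoint. Define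
$$u=-s+2s(w_2+w_4).$$
By disjointness of the supports, $|du|$ and $|\mathrm{Hess}\,u|$ are at most $4sc_0/L\le\eta$, so (6) holds. Moreover
$$u=-s\ \text{ on }H_1,H_3,\qquad u=+s\ \text{ on }H_2,H_4 .\tag{7}$$

## 6. Hyperbolic tubes and the caps

**Step 1: four embedded tubes.** The purpose is to find standard hyperbolic tubes in $M_0$ around $\alpha_1$ (for $j=1,3$) and around $\alpha_2$ (for $j=2,4$). Put
$$X=e^{-s}x,\ Y=e^{s}y\quad\text{over }H_1,H_3;\qquad X=e^{-s}y,\ Y=-e^{s}x\quad\text{over }H_2,H_4 .$$
By (7), in both cases $g=t^{-2}(dX^2+dY^2+dz^2+dt^2)$. In the coordinates $(X,Y)$ the lattice is $\{(m/N,nV):m\equiv n\}$ for $j=1,3$ and $\{(n/N,-mV):m\equiv n\}$ for $j=2,4$. If $|Y|<V$, then $Y=0$, so $n=0$ (respectively $m=0$), the other integer is divisible by $N$, and the vector lies in $\mathbb Z(1,0)$. The vector $(1,0)$ is $\alpha_1$, respectively $\alpha_2$. Let $\rho_j^2=Y^2+(z-z_j)^2+t^2$. Points with $\rho_j<3$ lie over $H_j$, and two of them in the same $\Lambda$-orbit differ by a lattice vector with $|Y|<6<V$. So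
$$\mathcal T_j=\{\rho_j<3\}/\langle X\mapsto X+1\rangle$$
embeds isometrically in $M_0$. The four tubes are disjoint because the $H_j$ are. The set $\{\rho_j\le2\}$ is closed in $M_0$: its preimage in $U\times\mathbb R^2$ is the locally finite union of the closed sets $\{(Y-nV)^2+(z-z_j)^2+t^2\le4\}$, $n\in\mathbb Z$.

**Step 2: a product structure on hyperbolic 4-space.** This explains why a Fuchsian group of the plane can be used as a cap. Write $(Y,z-z_j,t)=\rho\,\omega$ with $\omega\in S^2_+$, the open upper hemisphere, and let $\omega_t$ be its $t$-coordinate. Since $t=\rho\omega_t$,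
$$t^{-2}(dX^2+dY^2+dz^2+dt^2)=\omega_t^{-2}\left(\tfrac{dX^2+d\rho^2}{\rho^2}+g_{S^2}\right).\tag{8}$$
So $\mathbb H^4=\mathbb H^2_{(X,\rho)}\times S^2_+$ with the metric (8), and isometries of $\mathbb H^2$ act isometrically on $\mathbb H^4$ through the first factor. Since $\omega_t\le1$, also $g\ge(d\log\rho)^2$, so $\log\rho$ is 1-Lipschitz.

**Step 3: the caps.** For $k\ge1$ let $F_k\subset PSL_2(\mathbb R)$ be a torsion-free Fuchsian group uniformizing a finite-area once-punctured surface of genus $k$, normalized so that the stabilizer of $\infty$ is $\langle\zeta\mapsto\zeta+1\rangle$. *Shimizu's lemma* says that an element $\begin{pmatrix}a'&b'\\c'&d'\end{pmatrix}$ of $F_k$ with $c'\neq0$ has $|c'|\ge1$. Its proof is short. Suppose $0<|c'|<1$, let $A_0$ be the matrix, $T=\begin{pmatrix}1&1\\0&1\end{pmatrix}$, and $A_{n+1}=A_nTA_n^{-1}=\begin{pmatrix}1-a_nc_n&a_n^2\\-c_n^2&1+a_nc_n\end{pmatrix}$. Then $c_n\ne0$, $c_n\to0$. Also $|a_{n+1}|\le1+|a_n||c_0|$ keeps $a_n$ bounded, so $a_n\to1$ and $A_n\to T$ through elements with $c_n\neq0$, contradicting discreteness.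

If $\operatorname{Im}\zeta>1$ and $c'\ne0$, then
$$\operatorname{Im}(\gamma\zeta)=\frac{\operatorname{Im}\zeta}{|c'\zeta+d'|^2}\le\frac{1}{c'^2\operatorname{Im}\zeta}<1 .$$
So two points with $\rho=\operatorname{Im}\zeta>1$ equivalent under $F_k$ differ by a power of $\zeta\mapsto\zeta+1$, and $\{\rho>1\}/\langle X\mapsto X+1\rangle$ embeds in $\mathbb H^2/F_k$ as a neighborhood of the puncture. Therefore
$$S_k:=(\mathbb H^2/F_k)\setminus\{\rho>2\}$$
is a compact surface of genus $k$ with one boundary circle $\{\rho=2\}\cong(\mathbb R/\mathbb Z)_X$. By (8), $\mathbb H^4/F_k=(\mathbb H^2/F_k)\times S^2_+$ is a complete hyperbolic 4-manifold. It contains $\{1<\rho<3\}/\langle X\mapsto X+1\rangle$ (a subset of $\mathbb H^4/\langle X\mapsto X+1\rangle$, including the factor $S^2_+$) and the closed subset $S_k\times S^2_+$.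

**Step 4: gluing.** Let
$$k_1=k_2=1,\qquad k_3=g_1-1,\qquad k_4=g_2-1,$$
all $\ge1$. Remove $\{\rho_j<2\}$ from $M_0$ for $j=1,\dots,4$, call the result $M_0'$, and glue $S_{k_j}\times S^2_+$ along $\{\rho_j=2\}$ by the identity in the coordinates $(X,\omega)$. On the side of $M_0'$ a neighborhood of the hypersurface is $\{2\le\rho<3\}$, on the other side it is $\{1<\rho\le2\}$, both in the same hyperbolic manifold $\{1<\rho<3\}/\langle X\mapsto X+1\rangle$. So the result $M$ is a smooth Riemannian manifold.

$M_0'$ is connected: a path in $M_0$ that enters $\{\rho_j<2\}$ can be rerouted along the connected hypersurface $\{\rho_j=2\}\cong(\mathbb R/\mathbb Z)\times S^2_+$. So $M$ is connected. $M_0'$ and the glued pieces are orientable, and each gluing hypersurface is connected, so orientations of the pieces can be chosen to match. Hence $M$ is orientable; orient it.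

**Step 5: $M$ is complete.** Take a half-open curve of finite length and a tail of length $<\log\frac43$. If the tail meets no hypersurface $\{\rho_j=2\}$, it lies in $M_0'$ or in some $S_{k_j}\times S^2_+$. These are closed subsets of the complete manifolds $M_0$ and $\mathbb H^4/F_{k_j}$, so it converges. If it meets $\{\rho_j=2\}$ at some time, then afterwards $\log\rho_j$, which is 1-Lipschitz along curves in the collar $\{1<\rho_j<3\}$, differs from $\log2$ by less than $\log\frac43$. So the curve never leaves $\{\frac32\le\rho_j\le\frac83\}$. That region is isometric to $\{\frac32\le\rho\le\frac83\}/\langle X\mapsto X+1\rangle$, a closed subset of the complete manifold $\mathbb H^4/\langle X\mapsto X+1\rangle$, so the curve converges.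

**Step 6: pinching.** By (6), and since the caps are hyperbolic, $K_M\in[-1-4\eta,-1+4\eta]$. Multiply the metric of $M$ by $1+4\eta$, which divides curvatures by $1+4\eta$. With $4\eta=\frac{1-|a|}{1+|a|}$ we have $1-4\eta=\frac{2|a|}{1+|a|}$ and $1+4\eta=\frac{2}{1+|a|}$, so
$$-1\le K_M\le-\frac{1-4\eta}{1+4\eta}=-|a|=a .$$

## 7. Two surfaces meeting in $N$ points

**Step 1: the surfaces.** Let $\mathbf n=(0,0,1)\in S^2_+$. The boundary of $S_{k_j}\times\{\mathbf n\}$ is $\{Y=0,z=z_j,t=2\}$, which is $\{(z_j,2)\}\times C_1$ for $j=1,3$ and $\{(z_j,2)\}\times C_2$ for $j=2,4$. Let $\kappa_Q,\kappa_P\subset U$ be the polygonal paths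
$$\kappa_Q:(z_1,2)\to(z_1,10)\to(z_3,10)\to(z_3,2),\qquad\kappa_P:(z_2,2)\to(z_2,20)\to(z_4,20)\to(z_4,2).$$
Away from their endpoints both avoid the closed half-discs of radius $2$ about all $z_j$: the horizontal parts are at heights $10$ and $20$, and the vertical parts over $z_j$ have $t>2$ and are far from the other half-discs, as $|z_i-z_j|\ge4R_0\geq 12e$ for $i\ne j$. Since $\rho_j^2\ge(z-z_j)^2+t^2$, the annuli $\kappa_Q\times C_1$ and $\kappa_P\times C_2$ lie in $M_0'$. Set
$$Q=(\kappa_Q\times C_1)\cup(S_{k_1}\times\mathbf n)\cup(S_{k_3}\times\mathbf n),\qquad P=(\kappa_P\times C_2)\cup(S_{k_2}\times\mathbf n)\cup(S_{k_4}\times\mathbf n).$$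
Each is an annulus with two one-holed orientable surfaces attached, so it is an embedded closed connected orientable surface, of genus $k_1+k_3=g_1$, respectively $k_2+k_4=g_2$. Near $\rho_j=2$ both parts are given by $\omega=\mathbf n$, so the surfaces are smooth except along the corners of the paths, which may be rounded without changing anything below. Orient $Q$ and $P$.

**Step 2: the count.** The paths meet only at $(z_2,10)$, where the horizontal part of $\kappa_Q$ crosses the first vertical part of $\kappa_P$ transversally: $\kappa_Q$ has $t\le10$ and $z\in[z_1,z_3]$, while the remaining parts of $\kappa_P$ have $t=20$ or $z=z_4$. The caps of $Q$ and of $P$ are in different pieces of $M$, and an annulus of one surface does not meet a cap of the other. So $Q\cap P=\{(z_2,10)\}\times(C_1\cap C_2)$, which has $N$ points by (4). At each of them $TQ=\langle\partial_z,\partial_x\rangle$ and $TP=\langle\partial_t,\partial_y\rangle$, with the same orientations at all of them. All intersections are transverse with the same sign, so $|\langle[Q],[P]\rangle|=N$.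

**Step 3: squares vanish.** We push $Q$ off itself. For small $y_0>0$ put $Y_0=e^sy_0$ and
$$\mathbf n_0=\big(\tfrac{Y_0}2,0,\tfrac12\sqrt{4-Y_0^2}\big)\in S^2_+ ,$$
and extend $\kappa_Q$ downwards at both ends to height $t=\sqrt{4-Y_0^2}$. Take the extended path times the circle $\{y=y_0\}\subset\mathbb R^2/\Lambda$, together with $S_{k_1}\times\mathbf n_0$ and $S_{k_3}\times\mathbf n_0$. On the added parts of the path, $\rho_j^2=Y_0^2+t^2\ge4$ with equality exactly at the end (the other lifts have $|Y|\ge V-Y_0>2$), so the annulus lies in $M_0'$ and its ends are $\{\rho_j=2,\omega=\mathbf n_0\}$, which match the caps. The surface is closed, and letting $y_0\to0$ shows that it is homotopic to $Q$. If $0<y_0<c$ it is disjoint from $Q$: the $y$-coordinates of $\Lambda$ form $c\,\mathbb Z$, so the preimage of $C_1$ in $\mathbb R^2$ is $\{y\in c\,\mathbb Z\}$, and the circles $\{y=y_0\}$ and $C_1$ are disjoint; in the caps, $\mathbf n_0\ne\mathbf n$. So $\langle[Q],[Q]\rangle=0$. For $P$ use in the same way $x=x_0$ close to $0$; the preimage of $C_2$ is $\{x\in c\,\mathbb Z\}$, and $Y=-e^sx_0$ over $H_2,H_4$.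 Hence $\langle[P],[P]\rangle=0$.

## 8. Mapping $M$ back onto each surface

It remains to see that $[Q]$ has no representative of smaller complexity and that $Q$ is $\pi_1$-injective. Both follow from a map $\Phi:M\to\Sigma$ to a closed surface of genus $g_1$ that restricts to $Q$, up to homotopy, as a homeomorphism. The difficulty is to define $\Phi$ on the caps $j=2,4$, which belong to $P$.

**Step 1: a circle-valued map on $M_0'$.** Let $\lambda(x,y)=e^{-s}(x-y)$. On $c(m,n)\in\Lambda$ it takes the value $(m-n)/N\in\mathbb Z$; this is where the congruence defining $\Lambda$ is used. So $\lambda$ defines a map $\Phi_0:M_0'\to\mathbb R/\mathbb Z$ through the torus factor. In the tubes,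
$$\Phi_0=X-e^{-2s}Y\quad(j=1,3),\qquad\Phi_0=-X-e^{-2s}Y\quad(j=2,4).$$
Change $\Phi_0$ in the collars $\{2\le\rho_j\le\frac52\}$ to $\pm X-\ell(\rho_j)e^{-2s}Y$, with $\ell$ continuous, $\ell(2)=0$, $\ell(\frac52)=1$. The new map, still called $\Phi_0$, is continuous and equals $X$ on $\{\rho_j=2\}$ for $j=1,3$ and $-X$ for $j=2,4$.

**Step 2: extension over the caps.** Let $\Sigma=S_{k_1}\cup S_{k_3}$ be glued along the boundary circles by the identity in $X\in\mathbb R/\mathbb Z$. It is a closed orientable surface of genus $g_1$. Regard $\Phi_0$ as a map into the common circle $\mathbb R/\mathbb Z\subset\Sigma$. Extend it to $\Phi:M\to\Sigma$ as follows.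

- On $S_{k_j}\times S^2_+$ with $j=1,3$: project to $S_{k_j}\subset\Sigma$.
- On $S_{k_j}\times S^2_+$ with $j=2,4$: project to $S_{k_j}$, then apply a map $S_{k_j}\to S_{k_1}=S_1$ that restricts to $X\mapsto-X$ on the boundary.

The map in the second item exists because $k_j\ge1$. Collapse a subsurface of genus $k_j-1$ with one boundary circle, disjoint from $\partial S_{k_j}$, to a point; the quotient is a one-holed torus with the same boundary, which we identify with $S_1$ respecting $X$. Then compose with a homeomorphism of $S_1$ acting as $X\mapsto-X$ on $\partial S_1$: for $S_1$ modeled as $\mathbb R^2/\mathbb Z^2$ minus a round disc about $0$, the reflection $(\xi_1,\xi_2)\mapsto(\xi_1,-\xi_2)$ reverses the boundary circle, and an isotopy in a boundary collar turns its boundary map into $X\mapsto-X$.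

**Step 3: $\Phi|_Q$ is homotopic to a homeomorphism.** On the caps $S_{k_1}\times\mathbf n$ and $S_{k_3}\times\mathbf n$ it is the identification with $S_{k_1},S_{k_3}\subset\Sigma$. On the annulus $\kappa_Q\times C_1$ we have $y=0$, and $Y=0$ in the collars of tubes $1$ and $3$; the annulus misses the collars of tubes $2$ and $4$, because over the half-discs of radius $\frac52$ about $z_2,z_4$ there is no point of $\kappa_Q$. So $\Phi=e^{-s}x=X$ there, independently of the position on $\kappa_Q$. Thus $\Phi|_Q$ collapses the annulus onto the common circle along $\kappa_Q$ and is a homeomorphism elsewhere. Stretching a collar, it is homotopic to a homeomorphism. In particular it has degree $\pm1$.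

**Step 4: conclusion for $Q$.** $\Phi_*$ is an isomorphism on $\pi_1(Q)$, so $\pi_1(Q)\to\pi_1(M)$ is injective. Let $w:W\to M$ be any closed oriented connected surface representing $[Q]$. Then $(\Phi\circ w)_*[W]=\Phi_*[Q]=\pm[\Sigma]$, so $\Phi\circ w$ has degree $\pm1$. A map of nonzero degree is injective on $H^1(\,\cdot\,;\mathbb Q)$: for $0\ne\xi\in H^1(\Sigma;\mathbb Q)$ choose $\xi'$ with $\xi\cup\xi'\neq0$; its pullback is nonzero, so the pullback of $\xi$ is nonzero. Hence $\mathrm{genus}(W)\ge g_1\ge2$ and $|\chi(W)|\ge2g_1-2$. (Spheres, with $|\chi|=2$, are excluded by the genus bound.) As $Q$ itself has genus $g_1$, $\|[Q]\|=2g_1-2$.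

**Step 5: conclusion for $P$.** Use $\Sigma'=S_{k_2}\cup S_{k_4}$, of genus $g_2$, and the functional $-\lambda$. In the tubes it is $X+e^{-2s}Y$ for $j=2,4$ and $-X+e^{-2s}Y$ for $j=1,3$. Interpolate in collars as before, project the caps $j=2,4$ to $\Sigma'$, and send the caps $j=1,3$ to $S_{k_2}=S_1$ by maps restricting to $X\mapsto-X$ on the boundary; these exist because $k_1,k_3\ge1$. On $\kappa_P\times C_2$ we have $x=0$, so the map is $e^{-s}y=X$; and $\kappa_P$ avoids the half-discs of radius $\frac52$ about $z_1,z_3$. Steps 3 and 4 apply word for word: $P$ is $\pi_1$-injective and $\|[P]\|=2g_2-2$.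

Together with Sections 6 and 7 (the constant rescaling of the metric in Section 6 affects none of the topological statements), this proves Theorem A. By Section 2, no function $D$ as in (1) exists. $\blacksquare$
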